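# Counting representable compositional graphoids

## A chain, a collider and a parity check on three signs

Throughout, a *sign* is a value in $\{+1,-1\}$, abbreviated $\pm$. We look at three ways to couple three random signs $X,Z,Y$, and ask of each whether $X$ and $Y$ are independent, and whether they are independent given $Z$.

**The chain.** Put $\theta(\sigma,\sigma')=\frac34$ if $\sigma=\sigma'$ and $\frac14$ otherwise, and let
$$\Pr(x,z,y)=\tfrac12\,\theta(x,z)\,\theta(z,y).$$
For fixed $z$ this is a function of $x$ times a function of $y$, so $X\perp Y\mid Z$. But $\Pr(X=Y)=\frac9{16}+\frac1{16}=\frac58$ while $X$ and $Y$ are uniform, so $X\not\perp Y$. The neighbors $X,Z$ are dependent whether or not we condition on $Y$: the $2\times 2$ matrices in $(x,z)$ are $\frac12\theta$ and $\frac12\theta$ times a diagonal matrix with positive entries, both nonsingular. The same holds for $Y,Z$. So $X\perp Y\mid Z$ is the only nontrivial independence.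

**The collider.** Let $X,Y$ be independent uniform signs and let $Z$ be drawn with
$$\varphi(+\mid x,y)=\frac{3+x+y}{6}\in\Bigl\{\tfrac56,\tfrac12,\tfrac16\Bigr\},\qquad \varphi(-\mid x,y)=1-\varphi(+\mid x,y).$$
Then $X\perp Y$. Given $Z=+$, the joint weights of $(X,Y)$ form $\frac14\begin{pmatrix}5/6&1/2\\1/2&1/6\end{pmatrix}$, whose determinant is $\frac1{16}\bigl(\frac5{36}-\frac9{36}\bigr)\ne0$; so $X\not\perp Y\mid Z$. Further, $\Pr(X=+,Z=+)=\frac14\bigl(\frac56+\frac12\bigr)=\frac13$, whereas $X$ and $Z$ are uniform; so $X\not\perp Z$. For fixed $Y=+$ the matrix in $(x,z)$ is $\frac14\begin{pmatrix}5/6&1/6\\1/2&1/2\end{pmatrix}$, which is nonsingular; so $X\not\perp Z\mid Y$. By symmetry in $X,Y$, the only nontrivial independence is $X\perp Y$.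

**The parity check.** Let $X,Y$ be independent uniform signs and $Z=XY$. Again $X\perp Y$ and $X\not\perp Y\mid Z$. But now also $X\perp Z$, while $X$ is certainly not independent of the pair $(Y,Z)$, since $X=YZ$.

The chain switches off exactly the first of the two statements $X\perp Y$ and $X\perp Y\mid Z$, and the collider exactly the second. Independent signs switch off neither. To switch off both, run a chain $(X,Z,Y)$ and an independent collider $(X',Z',Y')$ side by side and use the vector-valued variables $(X,X'),(Z,Z'),(Y,Y')$. So all four on/off patterns occur, and we never needed the parity check, in which $X\perp Y$ and $X\perp Z$ fail to combine into $X\perp(Y,Z)$.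

With $n$ variables there are $2^{n-2}$ statements "$1$ is independent of $2$ given $K$", one for each $K\subseteq\{3,\dots,n\}$. Can we switch off any chosen subset of them and leave the others on, without the pathology of the parity check? If so, there are doubly exponentially many well-behaved dependence patterns. Let us make this precise.

## Conditional independence structures and the statements to be proved

Let $N=\{1,\dots,n\}$. We write $JK$ for $J\cup K$ and $i$ for $\{i\}$.

**Definition (CI structures).** A *CI statement* over $N$ is a symbol $(I\perp J\mid K)$ with $I,J,K\subseteq N$ pairwise disjoint, identified with $(J\perp I\mid K)$. A *CI structure* is a set of CI statements. For jointly distributed discrete random variables $(\xi_i)_{i\in N}$, each with finitely many values, $(I\perp J\mid K)$ *holds* if $\xi_I$ and $\xi_J$ are conditionally independent given $\xi_K$, that is, if for all values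
$$\Pr(x_I,x_J,x_K)\,\Pr(x_K)=\Pr(x_I,x_K)\,\Pr(x_J,x_K).$$
A CI structure is *representable* by $n$ discrete random variables if it is the set of *all* CI statements that hold for some such vector.

**Definition (semigraphoid).** A CI structure is a *semigraphoid* if for all pairwise disjoint $I,J,K,L$:

* (Triviality) $(I\perp\emptyset\mid L)$;
* (Decomposition) $(I\perp JK\mid L)\Rightarrow(I\perp J\mid L)$;
* (Weak union) $(I\perp JK\mid L)\Rightarrow(I\perp K\mid JL)$;
* (Contraction) $(I\perp J\mid L)\wedge(I\perp K\mid JL)\Rightarrow(I\perp JK\mid L)$.

**Definition (compositional graphoid).** A *compositional graphoid* is a semigraphoid that also satisfies, for all pairwise disjoint $I,J,K,L$: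

* (Intersection) $(I\perp J\mid KL)\wedge(I\perp K\mid JL)\Rightarrow(I\perp JK\mid L)$;
* (Composition) $(I\perp J\mid L)\wedge(I\perp K\mid L)\Rightarrow(I\perp JK\mid L)$.

The parity check represents a semigraphoid that violates Composition. Three copies $X=Y=Z$ of one uniform sign violate Intersection: $X\perp Y\mid Z$ and $X\perp Z\mid Y$ hold, but $X\perp(Y,Z)$ fails. The chain and the collider are compositional graphoids: on three elements, a use of Composition or Intersection with $I,J,K$ nonempty needs $(i\perp j\mid\emptyset),(i\perp k\mid\emptyset)$ or $(i\perp j\mid k),(i\perp k\mid j)$, and each of these two examples has only one nontrivial statement.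

We use the following textbook facts.

**Fact 1.** If $\Pr(x_I,x_J,x_L)=F(x_I,x_L)\,G(x_J,x_L)$ for some functions $F,G$, then $(I\perp J\mid L)$ holds. Indeed, with $f=\sum_{x_I}F$ and $g=\sum_{x_J}G$ (functions of $x_L$), we get $\Pr(x_I,x_L)=Fg$, $\Pr(x_J,x_L)=fG$, $\Pr(x_L)=fg$, and both sides of the defining identity equal $FGfg$.

**Fact 2.** If $(I\perp J\mid L)$ holds and $\Pr(x_L)>0$, then for this fixed $x_L$ the matrix $\Pr(x_I,x_J,x_L)$, with rows $x_I$ and columns $x_J$, has rank one. This is read off the definition.

**Fact 3.** The conditional mutual information $I(\xi_I;\xi_J\mid\xi_L)=H(\xi_{IL})+H(\xi_{JL})-H(\xi_{IJL})-H(\xi_L)$ is nonnegative, and it is zero exactly when $(I\perp J\mid L)$ holds. Since the entropy of a pair of independent vectors is the sum of their entropies, conditional mutual information adds over independent vectors.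

**Fact 4.** Every representable CI structure is a semigraphoid. This follows from Fact 3 and the chain rule $I(\xi_I;\xi_{JK}\mid\xi_L)=I(\xi_I;\xi_J\mid\xi_L)+I(\xi_I;\xi_K\mid\xi_{JL})$.

Let $c(n)$ be the number of compositional graphoids over $N$ that are representable by $n$ discrete random variables. As context: Studený proved that the number of CI structures over $N$ representable by discrete random variables is $2^{2^{\Omega(n)}}$, and the number of compositional graphoids, representable or not, is known to be $2^{\Omega(n2^n)}$. The source of our problem, Tobias Boege's "On the Intersection and Composition properties of conditional independence" (arXiv:2504.11978, 2025), concerns structures with both properties.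

**Conjecture.** There are constants $\varepsilon>0$ and $\delta>0$ such that $c(n)\ge2^{2^{\delta n^\varepsilon}}$ for all sufficiently large $n$.

The conjecture is true, with $\varepsilon=1$. We prove the following.

**Theorem A.** For all $n\ge3$, $c(n)\ge2^{\,3\cdot2^{\,n-3}}$. Hence $c(n)\ge2^{2^{\,n/2}}$ for $n\ge4$, which is the conjecture with $\varepsilon=1$, $\delta=\frac12$. All structures constructed are representable by strictly positive discrete distributions.

**Theorem B.** For $n\ge2$, the number of all compositional graphoids over $N$, representable or not, is at most $(2n-2)^{\,n2^{n-2}}$.

**Corollary.** For $n\ge3$,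
$$3\cdot2^{n-3}\le\log_2c(n)\le n2^{n-2}\log_2(2n-2).$$
So $\log_2\log_2c(n)=n+O(\log n)$, that is, $c(n)=2^{2^{(1+o(1))n}}$. Thus $\varepsilon=1$ is the largest possible exponent, and with $\varepsilon=1$ every $\delta<1$ works and no $\delta>1$ works.

## Intersections of structures and families of switches

Running the chain and the collider side by side is a general operation. Its effect on CI structures is intersection.

**Lemma 1.** Let $M_t$, $t\in\mathcal A$, be finitely many representable compositional graphoids over $N$. Then $M_{\mathcal A}=\bigcap_{t\in\mathcal A}M_t$ is a representable compositional graphoid, where $M_\emptyset$ denotes the set of all CI statements. If every $M_t$ is representable by a distribution that is strictly positive on a product of finite sets, so is $M_{\mathcal A}$.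

*Proof.* For $\mathcal A=\emptyset$, independent uniform signs represent the set of all CI statements, and all axioms hold trivially.

Let $\mathcal A\neq\emptyset$. Take mutually independent vectors $\xi^t$, $t\in\mathcal A$, with CI structure $M_t$, and put $\xi_k=(\xi^t_k)_{t\in\mathcal A}$ for $k\in N$. By Fact 3,
$$I(\xi_I;\xi_J\mid\xi_L)=\sum_{t\in\mathcal A}I(\xi^t_I;\xi^t_J\mid\xi^t_L),$$
and all terms are nonnegative. So the left side vanishes exactly when every term does: $(I\perp J\mid L)$ holds for $\xi$ iff it lies in every $M_t$. Hence $\xi$ represents $M_{\mathcal A}$. If each $\xi^t$ is positive on its product space, then $\xi$ is positive on the product of those spaces, which is the product state space of the $\xi_k$.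

Each axiom says that a (possibly empty) conjunction of statements implies one statement. If the premises lie in $M_{\mathcal A}$, they lie in every $M_t$, so the conclusion lies in every $M_t$ and hence in $M_{\mathcal A}$. $\square$

**Lemma 2.** Suppose that for each $t$ in a finite set $\mathcal T$ we have a representable compositional graphoid $M_t$ and a CI statement $s_t$ such that
$$s_{t'}\in M_t\iff t'\ne t\qquad(t,t'\in\mathcal T).\tag{1}$$
Then $c(n)\ge2^{|\mathcal T|}$.

*Proof.* By (1), $s_t\in M_{\mathcal A}$ iff $t\notin\mathcal A$. So $\mathcal A$ can be recovered from $M_{\mathcal A}$, the $2^{|\mathcal T|}$ structures $M_{\mathcal A}$, $\mathcal A\subseteq\mathcal T$, are distinct, and Lemma 1 says that all of them count. $\square$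

So we need a large family of switches: each $M_t$ should violate its own test statement and no other.

## What parity checks and chains switch off

Let $R=\{4,\dots,n\}$ and take as test statements $(1\perp2\mid K)$ with $K\subseteq R$. For each $\kappa\subseteq R$ we look for a structure that violates only the test with $K=\kappa$.

**Parity checks.** The first thing to try is a parity check on $C=\{1,2\}\cup\kappa$. Let $\xi_C$ be uniform on the sign vectors with product $+1$, and let all other variables be independent uniform signs. Any $|C|-1$ coordinates of $\xi_C$ are independent uniform signs. We claim that $(I\perp J\mid L)$ fails iff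
$$C\subseteq IJL,\quad C\cap I\ne\emptyset,\quad C\cap J\ne\emptyset.$$
If $C\not\subseteq IJL$, all variables involved are independent. If $C\cap I=\emptyset$, then $\xi_I$ is independent of everything else; likewise for $J$. If all three conditions hold, then given $x_L$ the product of $\xi$ over $C\cap I$ is a uniform sign, because $C\cap(IL)\ne C$, and it is determined by $\xi_J$; so dependence holds.

Consequently $(1\perp2\mid K)$ fails iff $\kappa\subseteq K$. If we let $\kappa$ range over the sets of one fixed size $k\ge1$ and use tests of that size, condition (1) is satisfied. But Composition is violated: for $C$ of size at least $3$, take distinct $i,j,k'\in C$ and $L=C\setminus\{i,j,k'\}$. Then $(i\perp j\mid L)$ and $(i\perp k'\mid L)$ hold and $(i\perp jk'\mid L)$ fails. Intersecting does not repair this. If all sets $C$ in the family have the same size, then $\{i,j\}\cup L$ and $\{i,k'\}\cup L$ are too small to contain any of them, so both premises stay in the intersection while the conclusion is missing. No nonempty intersection of these structures is a compositional graphoid.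

**Chains.** Next, try chains. For $\kappa\subseteq R$ let $w_1,\dots,w_l$ be the elements of $R\setminus\kappa$ in increasing order, put $w_0=1$, $w_{l+1}=2$, and let $\xi_{w_0},\dots,\xi_{w_{l+1}}$ have density $\frac12\prod_{r=1}^{l+1}\theta(x_{w_{r-1}},x_{w_r})$, with all other variables independent uniform signs. If $K\subseteq\kappa$, then $\xi_K$ is independent of the chain and $(\xi_1,\xi_2)$ has the matrix $\frac12\theta^{\,l+1}$, which is nonsingular since $\det\theta=\frac9{16}-\frac1{16}=\frac12$; so $(1\perp2\mid K)$ fails by Fact 2. If $K\not\subseteq\kappa$, some $w_s$ lies in $K$; for fixed $x_K$ the density splits into the factors to the left and to the right of $w_s$, and Fact 1 gives $(1\perp2\mid K)$. So $(1\perp2\mid K)$ fails iff $K\subseteq\kappa$.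

Chains do represent compositional graphoids; this is a special case of what we prove below (Remark 6). So with $\kappa$ and $K$ restricted to the fixed size $\lfloor(n-3)/2\rfloor$, condition (1) holds and Lemma 2 gives the exponent $\binom{n-3}{\lfloor(n-3)/2\rfloor}\ge2^{n-3}/(n-2)$, the largest of the $n-2$ binomial coefficients that sum to $2^{n-3}$. This is doubly exponential growth already. What chains do not do is separate nested sets: the chain of $\kappa$ violates the test of every $K\subseteq\kappa$, so on these tests the family $\{R\}$ and the family $\{R,\emptyset\}$ look the same. This argument therefore cannot use all the sets $\kappa$ at once, as Theorem A demands.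

Parity violates the tests *above* $\kappa$ and chains violate those *below* $\kappa$. A switch for the single set $\kappa$ has to react at each element of $R$ separately: an element outside $\kappa$ must stop the dependence when it is conditioned on, as in the chain, and an element of $\kappa$ must stop it when it is *not* conditioned on, as in the collider. So we put all of $R$ on one path, and let the elements of $\kappa$ act as colliders and the others as chain elements.

## Marked paths and open pairs

**Definition (marked path, open pair).** A *marked path* is a sequence $v_0,v_1,\dots,v_m,v_{m+1}$ of distinct elements of $N$ ($m\ge0$) together with a set $\kappa\subseteq\{v_1,\dots,v_m\}$. The elements of $\kappa$ are called *colliders*; the ends are never colliders. Elements of $N$ not in the sequence are *off-path*. For $L\subseteq N$ and $a<b$ with $v_a,v_b\notin L$, the pair $\{v_a,v_b\}$ is *$L$-open* if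
$$\text{for all }a<s<b:\qquad v_s\in L\iff v_s\in\kappa.\tag{2}$$
The *structure of the marked path* is
$$M=\{(I\perp J\mid L):\ \text{no }x\in I,\ y\in J\text{ are path elements forming an $L$-open pair}\}.$$

*Example.* Take the path $1,4,5,2$ with $\kappa=\{4\}$. The pair $\{1,2\}$ is $L$-open iff $L\cap\{1,2,4,5\}=\{4\}$. The pair $\{1,5\}$ is $L$-open iff $1,5\notin L$ and $4\in L$. The pair $\{4,2\}$ is $L$-open iff $2,4,5\notin L$. Neighbors such as $\{1,4\}$ are $L$-open whenever neither of them lies in $L$. The three-sign examples are the path $1,4,2$ with $\kappa=\emptyset$ (chain) and with $\kappa=\{4\}$ (collider).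

For Theorem A let $n\ge3$, $R=\{4,\dots,n\}$, $m=n-3$, and
$$\mathcal T=\bigl\{(\{i,j\},\kappa):\ \{i,j\}\subset\{1,2,3\},\ i<j,\ \kappa\subseteq R\bigr\},\qquad|\mathcal T|=3\cdot2^{n-3}.$$
For $t=(\{i,j\},\kappa)$ put $s_t=(i\perp j\mid\kappa)$, and let $M_t$ be the structure of the marked path $v_0=i$, then $v_1,\dots,v_m$ the elements of $R$ in increasing order, then $v_{m+1}=j$, with collider set $\kappa$. The third element of $\{1,2,3\}$ is off-path.

**Lemma 3.** For $t,t'\in\mathcal T$: $s_{t'}\in M_t\iff t'\ne t$.

*Proof.* Let $t=(\{i,j\},\kappa)$. For $K'\subseteq R$, condition (2) for the ends says that $v_s\in K'\iff v_s\in\kappa$ for all $1\le s\le m$; as $v_1,\dots,v_m$ exhaust $R$, this means $K'=\kappa$. So $s_t\notin M_t$, and $s_{t'}\in M_t$ if $t'$ has the same pair but a different set. If $t'$ has a different pair, one of its two elements is the off-path element of $t$. Then there is no open pair, so $s_{t'}\in M_t$. $\square$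

The last case is the reason for taking pairs from $\{1,2,3\}$ only. For two elements that both lie on the path there would be interference: $(4\perp5\mid L)$ is violated by every $M_t$ and every $L$ avoiding $4$ and $5$, since $4$ and $5$ are neighbors.

**Lemma 4.** The structure $M$ of any marked path satisfies Composition and Intersection.

*Proof.* *Composition.* Membership in $M$ is a condition on the pairs $(x,y)\in I\times J$, for fixed $L$. If no pair in $I\times J$ and no pair in $I\times K$ is $L$-open, then no pair in $I\times(J\cup K)$ is.

*Intersection.* We prove the contrapositive. Suppose $(I\perp JK\mid L)\notin M$. Choose an $L$-open pair with $v_a\in I$, $v_b\in J\cup K$ and $|a-b|$ minimal.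

First, no element of $J\cup K$ lies strictly between $v_a$ and $v_b$. If $v_s$ were one, then $v_s\notin L$ by disjointness, and the interior of $\{v_a,v_s\}$ is contained in the interior of $\{v_a,v_b\}$; so $\{v_a,v_s\}$ would satisfy (2) and be a shorter $L$-open pair between $I$ and $J\cup K$, a contradiction.

Now suppose $v_b\in J$. Strictly between $v_a$ and $v_b$ there is no element of $K$, so there the sets $K\cup L$ and $L$ agree. Also $v_a,v_b\notin K\cup L$. Hence $\{v_a,v_b\}$ is $KL$-open, and $(I\perp J\mid KL)\notin M$. If $v_b\in K$, the same argument with $J$ and $K$ exchanged gives $(I\perp K\mid JL)\notin M$. Either way a premise of Intersection fails. $\square$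

What remains is to represent $M$ by random variables. Fact 4 will then supply the semigraphoid axioms.

## A positive distribution on signs for every marked path

The chain uses a factor $\theta$ between neighbors. The collider uses a factor $\varphi$ that needs a sign on each side of it. There is one obstacle: two consecutive colliders on the path have no variable between them. We insert a hidden one.

**Construction.** Between any two consecutive path elements $v_s,v_{s+1}$ that are both colliders, insert a hidden node carrying a sign. The hidden nodes and the non-colliders $v_s$ are called *states*. List the states in path order as $\sigma_0=v_0,\sigma_1,\dots,\sigma_q=v_{m+1}$; we use the same letters for their values. Between consecutive states $\sigma_{r-1},\sigma_r$ (the *link* $r$) there is either nothing, and the link is *direct*, or exactly one collider $c_r$, and the link is a *collider link*. Put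
$$p=\frac12\prod_{r=1}^qg_r,\qquad g_r=\begin{cases}\theta(\sigma_{r-1},\sigma_r)&\text{(direct link)},\\[2pt]\frac12\,\varphi(c_r\mid\sigma_{r-1},\sigma_r)&\text{(collider link)},\end{cases}\tag{3}$$
with $\theta$ and $\varphi$ as in the first section.

This is a strictly positive probability density. Summing over the value of a collider $c_r$ replaces its factor by $\frac12$, because $\varphi(+\mid\cdot)+\varphi(-\mid\cdot)=1$. After that, summing over $\sigma_q,\sigma_{q-1},\dots,\sigma_1$ in turn gives a factor $1$ each time ($\frac34+\frac14$ or $\frac12+\frac12$), and $\sum_{\sigma_0}\frac12=1$. In words: the states form a Markov chain with uniform start, and given the states the colliders are independent with law $\varphi$.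

Let the off-path variables be independent uniform signs, independent of all this, and let $\xi$ be the resulting vector on $N$, with the hidden states summed out. It is strictly positive on $\{\pm1\}^N$.

*Example.* For the path $1,4,5,6,2$ with $\kappa=\{4,5\}$ there is one hidden state $h$, and
$$p=\tfrac12\cdot\tfrac12\varphi(x_4\mid x_1,h)\cdot\tfrac12\varphi(x_5\mid h,x_6)\cdot\theta(x_6,x_2).$$

**Proposition 5.** The CI structure of $\xi$ is exactly the structure $M$ of the marked path.

The proof takes the rest of this section and the next two. We first remove the off-path variables. Split $I=I'\cup I''$ into path elements and off-path elements, and likewise $J$ and $L$. The two parts of $\xi$ are independent, so by Fact 3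
$$I(\xi_I;\xi_J\mid\xi_L)=I(\xi_{I'};\xi_{J'}\mid\xi_{L'})+I(\xi_{I''};\xi_{J''}\mid\xi_{L''}),$$
and the last term is $0$ because the off-path signs are mutually independent. So $(I\perp J\mid L)$ holds for $\xi$ iff $(I'\perp J'\mid L')$ does. Membership in $M$ also depends only on $I',J',L'$. Hence we may assume $I,J,L\subseteq\{v_0,\dots,v_{m+1}\}$.

## Dependence across an open pair

Here we show: *if there is an $L$-open pair between $I$ and $J$, then $(I\perp J\mid L)$ fails for $\xi$.* Let the pair be $v_a,v_b$ with $a<b$. If $(I\perp J\mid L)$ held, Decomposition would give $(v_a\perp v_b\mid L)$. So it suffices to refute the latter. Fix any value $x_L$ and consider the $2\times2$ matrix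
$$P(x,y)=\Pr(\xi_{v_a}=x,\ \xi_{v_b}=y,\ \xi_L=x_L).$$
By Fact 2 it is enough to show $\det P\ne0$. The plan is to write $P$ as a product of nonsingular $2\times2$ matrices, reading along the path.

**Step 1: weights for the two outer parts of the path.** The purpose is to collect everything far to the left and far to the right into positive numbers. For a state $\sigma_u$ let $\lambda_u(\sigma)$ be the sum of $\frac12\prod_{r\le u}g_r$ over the values of all variables to the left of $\sigma_u$ that are not in $L$, with the variables in $L$ fixed to $x_L$ and $\sigma_u=\sigma$. If $\sigma_u\in L$ and $\sigma$ is not its fixed value, put $\lambda_u(\sigma)=0$. Likewise let $\mu_w(\sigma)$ be the sum of $\prod_{r>w}g_r$ over the variables to the right of $\sigma_w$ not in $L$, with the same conventions. All factors are positive, so these weights are positive for both $\sigma$ if the state is not in $L$, and for exactly one $\sigma$ if it is.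

**Step 2: the left end.** The purpose is a nonsingular matrix $A(x,\sigma)$ that links the value $x$ of $v_a$ to the value $\sigma$ of a state $\sigma_u$.

If $v_a$ is a state, let $\sigma_u=v_a$ and $A(x,\sigma)=\lambda_u(\sigma)$ for $x=\sigma$, $A(x,\sigma)=0$ otherwise. Since $v_a\notin L$, $\det A=\lambda_u(+)\lambda_u(-)>0$.

If $v_a$ is a collider, let $u$ be its link, so that $\sigma_u$ is the state just to its right, and put
$$A(x,\sigma)=\sum_\tau\lambda_{u-1}(\tau)\,\tfrac12\,\varphi(x\mid\tau,\sigma).$$
Let $\Lambda=\lambda_{u-1}(+)+\lambda_{u-1}(-)>0$. Then $A(+,\sigma)+A(-,\sigma)=\Lambda/2$ for both $\sigma$. Substituting $A(-,\sigma)=\Lambda/2-A(+,\sigma)$ gives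
$$\det A=A(+,+)A(-,-)-A(+,-)A(-,+)=\tfrac\Lambda2\bigl(A(+,+)-A(+,-)\bigr).$$
For each $\tau$ we have $\varphi(+\mid\tau,+)-\varphi(+\mid\tau,-)=\frac26=\frac13$. Hence
$$\det A=\tfrac\Lambda2\sum_\tau\lambda_{u-1}(\tau)\cdot\tfrac12\cdot\tfrac13=\tfrac{\Lambda^2}{12}>0.$$
This works even when $\sigma_{u-1}\in L$, where one of the two values $\lambda_{u-1}(\tau)$ is $0$.

**Step 3: the right end.** The purpose is the mirror image: a nonsingular matrix $B(\sigma,y)$ that links a state $\sigma_w$ to the value $y$ of $v_b$. If $v_b$ is a state, let $\sigma_w=v_b$ and let $B$ be diagonal with entries $\mu_w(\sigma)>0$. If $v_b$ is a collider, let its link be $w+1$, so that $\sigma_w$ is the state just to its left, and put $B(\sigma,y)=\sum_\tau\frac12\varphi(y\mid\sigma,\tau)\,\mu_{w+1}(\tau)$. With $\Lambda'=\mu_{w+1}(+)+\mu_{w+1}(-)>0$ we have $B(\sigma,+)+B(\sigma,-)=\Lambda'/2$, and as before, since $\varphi$ is symmetric in the two states,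
$$\det B=\tfrac{\Lambda'}2\bigl(B(+,+)-B(-,+)\bigr)=\tfrac{\Lambda'^2}{12}>0.$$

**Step 4: the middle.** The purpose is to see that openness makes everything between the ends invertible. We have $u\le w$. Indeed $\sigma_u$ is $v_a$ or the first state after $v_a$, and $\sigma_w$ is $v_b$ or the last state before $v_b$. If $v_a$ and $v_b$ are both colliders, they lie on different links, so there is a state between them; the other cases are clear.

Each of the states $\sigma_u,\dots,\sigma_w$ is hidden, or equal to $v_a$ or $v_b$, or a visible non-collider strictly between $v_a$ and $v_b$. By (2) a non-collider strictly between is not in $L$. So none of these states has a value fixed by $x_L$, and we sum over all of them freely (for $v_a$ or $v_b$ itself, the diagonal matrix $A$ or $B$ picks the right value). The colliders on the links $u+1,\dots,w$ lie strictly between $v_a$ and $v_b$, so by (2) they all lie in $L$ and have fixed values. Let $G_r(\sigma_{r-1},\sigma_r)$ be $\theta$ if link $r$ is direct, and $\frac12\varphi(c\mid\sigma_{r-1},\sigma_r)$ if $c_r\in L$ has the fixed value $c$. Grouping the factors of $p$ into left part, middle and right part and summing,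
$$P=A\,G_{u+1}G_{u+2}\cdots G_w\,B,\tag{4}$$
with $P=AB$ when $u=w$. The determinants are $\det\theta=\frac12$ and, for either value of $c$,
$$\det\bigl(\tfrac12\varphi(c\mid\cdot,\cdot)\bigr)=\tfrac14\bigl(\tfrac5{36}-\tfrac9{36}\bigr)=-\tfrac1{36},$$
because for $c=+$ the diagonal of $\varphi$ is $\frac56,\frac16$, for $c=-$ it is $\frac16,\frac56$, and the off-diagonal entries are $\frac12$ in both cases. So every factor in (4) is nonsingular and $\det P\ne0$. Hence $(v_a\perp v_b\mid L)$ fails, and with it $(I\perp J\mid L)$.

Equation (4) also shows where openness enters. A collider between $v_a$ and $v_b$ whose value is summed out would put the constant matrix with entries $\frac12$ into the product, and a state fixed by $x_L$ would restrict a sum to one term. In both cases the rank drops to one.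

## Independence in the absence of open pairs

Here we show: *if there is no $L$-open pair between $I$ and $J$, then $(I\perp J\mid L)$ holds for $\xi$.* The plan is to cut the density into blocks of variables so that no block meets both $I$ and $J$, and then to use Fact 1.

**Step 1: sum out the irrelevant colliders.** Let $Z$ be the set of colliders not in $I\cup J\cup L$. Each collider occurs in exactly one factor of (3), so summing $p$ over the colliders in $Z$ gives
$$\tfrac12\prod_{r=1}^q\tilde g_r,\qquad\tilde g_r=\begin{cases}\frac12&\text{if link $r$ has a collider }c_r\in Z,\\g_r&\text{otherwise}.\end{cases}$$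
We call the factors of the first kind constant and the others non-constant.

**Step 2: form the blocks.** Fix $x_L$. The remaining variables not in $L$ are called *free*: these are the states not in $L$ (including all hidden ones) and the colliders in $I\cup J$. Join two free variables if they occur in a common non-constant $\tilde g_r$, and consider the connected components of the resulting graph. The free variables of any one non-constant factor are pairwise joined, so they lie in one component. Hence for fixed $x_L$ the density is a product of functions, one per component, times a number depending on $x_L$.

*Example.* In the example $1,4,5,6,2$ with $\kappa=\{4,5\}$, consider $(1\perp2\mid4)$. Here $Z=\{5\}$, the free variables are $x_1,h,x_6,x_2$, the link between $h$ and $6$ has become constant, and the components are $\{x_1,h\}$ and $\{x_6,x_2\}$.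

**Step 3: no component contains both an element of $I$ and an element of $J$.** This is the heart of the matter, and it is where we use the hypothesis. Suppose some component does contain both. Among all pairs $v_a\in I$, $v_b\in J$ lying in a common component choose one with $|a-b|$ minimal. Say $a<b$; the other case is the same with the roles of $I$ and $J$ exchanged. Recall that $\tilde g_r$ involves at most $\sigma_{r-1},c_r,\sigma_r$, which are consecutive in path order.

*No state strictly between $v_a$ and $v_b$ lies in $L$.* Such a state would not be free, and no factor contains variables from both sides of a state. So $v_a$ and $v_b$ could not be connected.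

*No collider strictly between $v_a$ and $v_b$ lies in $Z$.* If $c_r\in Z$, the factor of link $r$ is constant and joins nothing, and no other factor contains both a variable from the left of this link ($\sigma_{r-1}$ or earlier) and one from the right ($\sigma_r$ or later). Again $v_a$ and $v_b$ could not be connected.

So every non-collider strictly between $v_a$ and $v_b$ is outside $L$, and every collider strictly between is in $I\cup J\cup L$. If all these colliders were in $L$, then (2) would hold and $\{v_a,v_b\}$ would be an $L$-open pair between $I$ and $J$, contrary to hypothesis. So some collider $v_s=c_r$ with $a<s<b$ is in $I\cup J$. Here $v_a$ lies at or to the left of $\sigma_{r-1}$ and $v_b$ at or to the right of $\sigma_r$. The only factor that contains $c_r$, and the only one that contains variables from both sides of link $r$, is $\tilde g_r=g_r$. So any connection from $v_a$ to $v_b$ uses free variables of this factor, and $c_r=v_s$, being a free variable of the same factor, lies in the same component as $v_a$ and $v_b$. If $v_s\in I$, then $v_s\in I$, $v_b\in J$ is a pair in a common component at smaller distance. If $v_s\in J$, then $v_a\in I$, $v_s\in J$ is such a pair. Both contradict minimality.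

**Step 4: factorize.** To finish, sum the density over the free variables outside $I\cup J$. Each component's function becomes a function of the elements of $I\cup J$ in that component, and by Step 3 these are all in $I$ or all in $J$. Collect the components that meet $J$ into $G(x_J,x_L)$, and all others, with the number depending on $x_L$, into $F(x_I,x_L)$. Then $\Pr(x_I,x_J,x_L)=F(x_I,x_L)\,G(x_J,x_L)$, and Fact 1 gives $(I\perp J\mid L)$. This proves Proposition 5. $\square$

**Remark 6.** The chain attached to $\kappa\subseteq R$ in the section on parity checks and chains is the construction (3) for the path $1,w_1,\dots,w_l,2$ with no colliders. So Proposition 5, Fact 4 and Lemma 4 confirm that chains represent compositional graphoids, as was claimed there.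

## The lower bound: proof of Theorem A

Let $n\ge3$ and $t\in\mathcal T$. By Proposition 5, $M_t$ is representable by a distribution that is strictly positive on $\{\pm1\}^N$. By Fact 4 it is a semigraphoid, and by Lemma 4 it satisfies Composition and Intersection. So each $M_t$ is a representable compositional graphoid. Lemma 3 is exactly condition (1). Lemma 2 yields
$$c(n)\ge2^{|\mathcal T|}=2^{\,3\cdot2^{\,n-3}}.$$
The structures counted are the intersections $M_{\mathcal A}$, and by Lemma 1 they are representable by strictly positive distributions; for $\mathcal A=\emptyset$ this is the vector of independent uniform signs. Finally, for $n\ge4$ we have $3\cdot2^{n-3}\ge2^{n-2}\ge2^{n/2}$, since $n-2\ge n/2$. So $c(n)\ge2^{2^{n/2}}$ for $n\ge4$, and the conjecture holds with $\varepsilon=1$, $\delta=\frac12$. $\blacksquare$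

## The upper bound: partitions of a cube into faces

We prove Theorem B. Let $M$ be a compositional graphoid over $N$, $n\ge2$.

**Step 1: reduce to statements about pairs.** The aim is to show that $M$ is determined by its statements $(i\perp j\mid K)$ with single elements $i,j$. We claim that
$$(I\perp J\mid K)\in M\iff(i\perp j\mid K)\in M\text{ for all }i\in I,\ j\in J.$$
The forward direction is Decomposition, applied on both sides by symmetry. For the converse with $I,J$ nonempty, repeated Composition gives $(i\perp J\mid K)$ for each $i\in I$, and then, by symmetry, repeated Composition in the first argument gives $(I\perp J\mid K)$. If $I$ or $J$ is empty, Triviality gives the statement.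

**Step 2: for fixed $i$, turn the statements into a partition of a cube.** Put $d=n-1$ and consider the $d$-dimensional cube whose vertices are the subsets of $N\setminus\{i\}$. Its edges of direction $j$ are the pairs $\{L,L\cup j\}$ with $j\notin L$. Let $H_i$ be the set of edges $\{L,L\cup j\}$ with $(i\perp j\mid L)\in M$.

*Claim. If two $H_i$-edges of different directions $j,k$ meet at a vertex, then all four edges of the square they span are in $H_i$.* Let $L$ be the bottom vertex of the square, so its vertices are $L,\ jL,\ kL,\ jkL$. According to the vertex where they meet, the two edges are:

* at $L$: $(i\perp j\mid L)$ and $(i\perp k\mid L)$, and we apply Composition;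
* at $jL$: $(i\perp j\mid L)$ and $(i\perp k\mid jL)$, and we apply Contraction;
* at $kL$: $(i\perp k\mid L)$ and $(i\perp j\mid kL)$, and we apply Contraction;
* at $jkL$: $(i\perp j\mid kL)$ and $(i\perp k\mid jL)$, and we apply Intersection.

In each case $(i\perp jk\mid L)\in M$. Decomposition then gives $(i\perp j\mid L)$ and $(i\perp k\mid L)$, and Weak union gives $(i\perp k\mid jL)$ and $(i\perp j\mid kL)$. These are the four edges.

For a vertex $A$ let $S(A)$ be the set of directions of $H_i$-edges at $A$. If $j\in S(A)$, then $S(A\triangle\{j\})=S(A)$. Indeed, $j$ lies in both; and if $k\in S(A)$, $k\ne j$, the claim puts the whole square into $H_i$, so $k\in S(A\triangle\{j\})$. The reverse inclusion follows by exchanging the two vertices. Walking along $H_i$-edges thus never changes $S$. So the connected component of $A$ in $H_i$ is the face $\{A\triangle Y:Y\subseteq S(A)\}$, and all edges of this face are in $H_i$. Hence the components partition the cube into faces, and $H_i$ is recovered from this partition as the set of cube edges with both ends in one part.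

*Example.* For $n=3$ the cube is a square. It has $8$ partitions into faces: the whole square, or a set of pairwise disjoint edges (none, one of $4$, or one of $2$ opposite pairs) with the rest singletons. So there are at most $8$ possibilities for each $H_i$.

**Step 3: count partitions.** We show that *the $d$-cube has at most $(2d)^{2^{d-1}}$ partitions into faces.* For $d=1$ there are $2$ of them, and $2^1=2$. Let $d\ge2$.

Call a vertex even if it is a set of even size; there are $2^{d-1}$ even vertices. A face of dimension $e\ge1$ contains exactly $2^{e-1}$ of them. Given a partition into faces, encode it as follows. Take the first even vertex, in some fixed order, that is not yet covered by a recorded face; record the direction set of the part containing it; repeat until all even vertices are covered. The code determines all parts that contain an even vertex. Every other part contains no even vertex, so it has dimension $0$: these are the odd singletons, namely the vertices left over at the end. So the code determines the partition.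

Recording a direction set of size $0$ or $1$ covers one new even vertex, and recording one of size $e\ge2$ covers $2^{e-1}$. Give the set this number as its cost. Every code is a sequence of subsets of the $d$ directions with total cost $2^{d-1}$. Let $a_q$ be the number of all sequences of total cost $q$. Then $a_0=1$, $a_q=0$ for $q<0$, and, sorting by the first set in the sequence,
$$a_q=(1+d)\,a_{q-1}+\sum_{e=2}^d\binom de\,a_{q-2^{e-1}}\qquad(q\ge1).\tag{5}$$
Put $x=2d$. We claim $a_q\le x^q$ for all $q$. This holds for $q\le0$. For $q\ge1$, induction and (5) give
$$a_q\le x^q\Bigl[\frac{1+d}x+\sum_{e=2}^d\binom de x^{-2^{e-1}}\Bigr],$$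
so we need the bracket to be at most $1$. Since $2^{e-1}\ge e$ for $e\ge2$ and $x\ge1$, the sum is at most $\sum_{e\ge2}\binom dex^{-e}=\bigl(1+\frac1x\bigr)^d-1-\frac dx$. Therefore the bracket is at most
$$\frac1x+\Bigl(1+\frac1x\Bigr)^d-1\le\frac1{2d}+e^{1/2}-1\le\tfrac14+0.65<1,$$
where in this line $e$ is the base of the natural logarithm, and where we used $\bigl(1+\frac1{2d}\bigr)^d\le e^{1/2}<1.65$ and $d\ge2$. So the number of partitions is at most $a_{2^{d-1}}\le(2d)^{2^{d-1}}$.

**Step 4: combine.** It remains to multiply over $i$. By Step 1, $M$ is determined by $(H_1,\dots,H_n)$. By Steps 2 and 3 with $d=n-1$, each $H_i$ has at most $(2n-2)^{2^{n-2}}$ possibilities. So there are at most $(2n-2)^{\,n2^{n-2}}$ compositional graphoids over $N$. $\blacksquare$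

## The growth rate of $c(n)$: proof of the Corollary

Let $n\ge3$. Theorem A gives $\log_2c(n)\ge3\cdot2^{n-3}$, and Theorem B gives $\log_2c(n)\le n2^{n-2}\log_2(2n-2)$, since $c(n)$ counts only some of the compositional graphoids. Taking logarithms again,
$$n-3+\log_23\ \le\ \log_2\log_2c(n)\ \le\ n-2+\log_2n+\log_2\log_2(2n-2).\tag{6}$$
Both sides are $n+O(\log n)$, so $c(n)=2^{2^{(1+o(1))n}}$.

If $\delta<1$, then $\delta n\le n-3+\log_23$ for all large $n$, and the left inequality in (6) gives $c(n)\ge2^{2^{\delta n}}$. On the other hand, $c(n)\ge2^{2^{\delta n^\varepsilon}}$ means $\log_2\log_2c(n)\ge\delta n^\varepsilon$. If $\varepsilon>1$ and $\delta>0$, or if $\varepsilon=1$ and $\delta>1$, then $\delta n^\varepsilon$ exceeds the right side of (6) for all large $n$, so the inequality fails for all large $n$. $\blacksquare$
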